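\title{Coclosed solutions of the $p$-Laplace system for differential forms:
the sharp Lorentz condition for $C^1$ regularity}

\begin{abstract}
Let $u$ be a coclosed vector-valued differential $k$-form, $1\le k\le n-1$, that solves $\delta(a|du|^{p-2}du)=f$ in an open subset of $\mathbb{R}^n$, where the coefficient $a$ is Dini continuous and $f$ lies in the Lorentz space $L^{(n,1)}_{\mathrm{loc}}$. Then $du$ is continuous, and one asks whether $u$ is $C^1$, or at least locally Lipschitz. An explicit example with $a\equiv 1$ shows that the answer is no for every $p>2$, in every dimension and degree. We also find the sharp condition in the Lorentz scale: $f\in L^{(n,s)}_{\mathrm{loc}}$ forces $u\in C^1$ if and only if $s\le\min\{1,\frac{1}{p-1}\}$. In particular, the answer to the question is yes exactly when $p\le 2$.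
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $n\ge 2$, $N\ge 1$ and $0\le k\le n-1$ be integers, let $1<p<\infty$, and let $\Omega\subset\mathbb{R}^n$ be open. We write $\Lambda^k$ for $\Lambda^k\mathbb{R}^n\otimes\mathbb{R}^N$, so that a map $u\colon\Omega\to\Lambda^k$ is an $N$-tuple of differential $k$-forms. Let $d$ be the exterior derivative, $\delta$ its formal adjoint (the codifferential), and $\nabla u$ the full gradient, that is, the array of all first derivatives of all components of $u$. The form $u$ is \emph{coclosed} if $\delta u=0$.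

Let $a\colon\Omega\to[\gamma,L]$, with $0<\gamma<L<\infty$, be \emph{Dini continuous}: its modulus of continuity $\omega(r)=\sup\{|a(x)-a(y)| : x,y\in\Omega,\ |x-y|\le r\}$ satisfies $\int_0^1\omega(r)\,dr/r<\infty$. A form $u\in W^{1,p}_{\mathrm{loc}}(\Omega;\Lambda^k)$ is a \emph{local weak solution} of
\begin{equation}\label{eq:pde}
\delta\big(a(x)|du|^{p-2}du\big)=f \quad\text{in }\Omega
\end{equation}
if
\begin{equation}\label{eq:weak}
\int_\Omega a|du|^{p-2}\langle du,d\varphi\rangle\,dx=\int_\Omega\langle f,\varphi\rangle\,dx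
\qquad\text{for all }\varphi\in C_c^\infty(\Omega;\Lambda^k).
\end{equation}
This is the Euler--Lagrange equation of $\int\big(\frac1p a|du|^p-\langle f,u\rangle\big)\,dx$. For $k=0$ we have $du=\nabla u$, and \eqref{eq:pde} is the $p$-Laplace system with coefficient $a$.

We measure $f$ in Lorentz spaces. For a measurable $g$ let $g^*(V)=\inf\{t\ge0 : |\{|g|>t\}|\le V\}$ be its nonincreasing rearrangement. For $0<s<\infty$, the space $L^{(n,s)}$ consists of all $g$ with
\[
\int_0^\infty\big(V^{1/n}g^*(V)\big)^s\,\frac{dV}{V}<\infty ,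
\]
and $g\in L^{(n,s)}_{\mathrm{loc}}(\Omega)$ means $g\in L^{(n,s)}(K)$ for every compact $K\subset\Omega$. For $s=1$ the condition is equivalent to $\int_0^\infty|\{|g|>t\}|^{1/n}\,dt<\infty$. All these spaces scale like $L^n=L^{(n,n)}$; they grow with $s$, and $s$ measures singularities on a logarithmic scale: $|x|^{-1}(\log\frac1{|x|})^{-\kappa}$ lies in $L^{(n,s)}$ near $0$ exactly when $\kappa s>1$ (Section~\ref{sec:prelim}). The starting point is the nonlinear Stein theorem for forms.

\begin{theorem}[\cite{Sil}]\label{thm:known}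
Let $0\le k\le n-1$, let $f\in L^{(n,1)}_{\mathrm{loc}}(\Omega;\Lambda^k)$ satisfy $\delta f=0$ in the sense of distributions, and let $u$ be a local weak solution of \eqref{eq:pde}. Then $du$ is continuous in $\Omega$. If moreover $\delta u=0$, then $\nabla u$ is locally VMO in $\Omega$.
\end{theorem}

Here VMO means that the mean oscillation over balls of radius $\rho$ tends to $0$ with $\rho$, locally uniformly in the center. For $k=0$ the theorem says that $\nabla u$ is continuous (Kuusi--Mingione). For $k\ge1$ the equation sees only $du$: if $u$ solves \eqref{eq:pde}, so does $u+d\chi$ for every $(k-1)$-form $\chi\in W^{2,p}_{\mathrm{loc}}$, and nothing can be said about $\nabla u$ until this freedom is removed. The condition $\delta u=0$ removes it up to smooth forms, because a form that is closed and coclosed has harmonic components. The following question is posed in \cite{Sil}.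

\medskip
\noindent\textbf{Question.} \emph{Let $1\le k\le n-1$, let $a$ be Dini continuous, and let $u\in W^{1,p}_{\mathrm{loc}}(\Omega;\Lambda^k)$ be a coclosed local weak solution of \eqref{eq:pde} with $f\in L^{(n,1)}_{\mathrm{loc}}(\Omega;\Lambda^k)$. Is it true that \textup{(A)} $u\in C^1(\Omega)$? Is it true that \textup{(B)} $u\in C^{0,1}_{\mathrm{loc}}(\Omega)$?}
\medskip

The simplest cases suggest yes. If $p=2$ and $a\equiv1$, then $\delta du=f$ and $\delta u=0$ give $-\Delta u=f$ for each component, and the case $k=0$ of Theorem~\ref{thm:known} gives $u\in C^1$. On the other hand, VMO does not imply boundedness: the gradient of $\log\log\frac1{|x|}$ has size $|x|^{-1}(\log\frac1{|x|})^{-1}$ and lies in $L^n$ near $0$, so this unbounded function is VMO by the Poincar\'e inequality. And $\nabla u$ is recovered from $du$ and $\delta u$ by a singular integral, for which the modulus of continuity of $du$ matters, not just continuity. For $p>2$ the nonlinearity destroys exactly this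 quantitative information at points where $du$ vanishes.

\begin{theorem}\label{thm:counter}
Let $n\ge2$, $N\ge1$, $1\le k\le n-1$, $p>2$, $a\equiv1$, and $\Omega=B_{e^{-p}}(0)$. Fix a unit vector $\mathbf{e}\in\mathbb{R}^N$, let $x^\flat=\sum_i x_i\,dx_i$, and put
\[
h=(x_1\,dx_2+x_2\,dx_1)\wedge dx_3\wedge\dots\wedge dx_{k+1},\qquad Q=x^\flat\wedge h,\qquad
u=\delta\Big(\log\log\tfrac1{|x|}\;Q\Big)\otimes\mathbf{e}.
\]
Then $u\in W^{1,p}(\Omega;\Lambda^k)$, $\delta u=0$, and $u$ is a weak solution of $\delta(|du|^{p-2}du)=f$ with $f\in L^{(n,1)}(\Omega)$, indeed $f\in L^{(n,s)}(\Omega)$ for all $s>\frac1{p-1}$. But $u$ is not Lipschitz in any neighborhood of $0$.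
\end{theorem}

For $k=1$ the factor $dx_3\wedge\dots\wedge dx_{k+1}$ is absent. Thus (B), and a fortiori (A), is false as a claim about all admissible data. The exponent $\frac1{p-1}$ is the true threshold.

\begin{theorem}\label{thm:sharp}
Fix $n\ge2$, $N\ge1$, $1\le k\le n-1$, $1<p<\infty$, and put $s_p=\min\{1,\frac1{p-1}\}$.
\begin{enumerate}
\item[(i)] If $a\colon\Omega\to[\gamma,L]$ is Dini continuous and $u\in W^{1,p}_{\mathrm{loc}}(\Omega;\Lambda^k)$ is a coclosed local weak solution of \eqref{eq:pde} with $f\in L^{(n,s_p)}_{\mathrm{loc}}(\Omega;\Lambda^k)$, then $u\in C^1(\Omega)$.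
\item[(ii)] For every $s>s_p$ there are an open set $\Omega$ and a coclosed local weak solution $u$ of \eqref{eq:pde} with $a\equiv1$ and $f\in L^{(n,s)}(\Omega;\Lambda^k)$ such that $u\notin C^{0,1}_{\mathrm{loc}}(\Omega)$.
\end{enumerate}
Consequently, $f\in L^{(n,s)}_{\mathrm{loc}}$ implies $u\in C^1$ (or $u\in C^{0,1}_{\mathrm{loc}}$) for all such data if and only if $s\le s_p$; and for fixed $(n,N,k,p)$, claims \textup{(A)} and \textup{(B)} are both true if $1<p\le2$ and both false if $p>2$.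
\end{theorem}

The last sentence follows from (i), (ii) and the growth of $L^{(n,s)}$ in $s$, since $s_p=1$ for $p\le2$ and $s_p<1$ for $p>2$. Section~\ref{sec:plane} explains the example and the threshold in the plane, and Section~\ref{sec:counter} proves Theorems~\ref{thm:counter} and~\ref{thm:sharp}(ii) with no outside input. Sections~\ref{sec:reduction}--\ref{sec:sum} prove Theorem~\ref{thm:sharp}(i).

\section{Forms, the nonlinearity, and Lorentz spaces}\label{sec:prelim}

Throughout, $r=|x|$, $\ell=\log(1/r)$, and $p'=p/(p-1)$.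

\subsection*{Exterior algebra}
We identify vectors $\xi\in\mathbb{R}^n$ with $1$-forms; operations on $\mathbb{R}^N$-valued forms act on each of the $N$ components. The interior product $\iota_\xi$ is the adjoint of $\xi\wedge{}$, we write $\iota_i=\iota_{dx_i}$, and
\begin{equation}\label{eq:anti}
\iota_\xi(\xi'\wedge\zeta)+\xi'\wedge\iota_\xi\zeta=\langle\xi,\xi'\rangle\,\zeta,\qquad \iota_\xi\iota_\xi=0 .
\end{equation}
In this notation $d=\sum_i dx_i\wedge\partial_i$ and $\delta=-\sum_i\iota_i\partial_i$, with $d^2=0$ and $\delta^2=0$. Formula \eqref{eq:anti} gives $d\delta+\delta d=-\Delta$, where $\Delta$ acts on components. Pairing \eqref{eq:anti} for $\xi'=\xi$ with $\zeta$ gives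
\begin{equation}\label{eq:pyth}
|\xi\wedge\zeta|^2+|\iota_\xi\zeta|^2=|\xi|^2|\zeta|^2 .
\end{equation}
Since $dx_i\wedge\iota_i\,dx_I$ equals $dx_I$ if $i\in I$ and $0$ otherwise, a form $\zeta$ of degree $j$ satisfies
\begin{equation}\label{eq:count}
\sum_i dx_i\wedge\iota_i\zeta=j\,\zeta,\qquad \sum_i\iota_i(dx_i\wedge\zeta)=(n-j)\,\zeta .
\end{equation}
For a constant $\lambda\in\Lambda^{k+1}$ let $\pi_\lambda(x)=\frac1{k+1}\iota_x\lambda$. This $k$-form is linear in $x$ with $\partial_i\pi_\lambda=\frac1{k+1}\iota_i\lambda$, so \eqref{eq:count} and $\iota_i\iota_i=0$ give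
\begin{equation}\label{eq:linpot}
d\pi_\lambda=\lambda,\qquad\delta\pi_\lambda=0,\qquad\nabla\pi_\lambda\ \text{is constant}.
\end{equation}

\subsection*{The nonlinearity}
Let $A(z)=A_p(z)=|z|^{p-2}z$, $A(0)=0$. Since $(p-1)(p'-1)=1$, the inverse of $A_p$ is $A_{p'}$. For $z\ne0$ the derivative $DA(z)=|z|^{p-2}\big(I+(p-2)|z|^{-2}z\otimes z\big)$ is symmetric with eigenvalues $|z|^{p-2}$ and $(p-1)|z|^{p-2}$. Hence $A_p$ is $C^1$ up to the origin if $p\ge2$, and smooth away from the origin for every $p$.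

\begin{lemma}\label{lem:mono}
There is $c=c(p)>0$ such that $\langle A(z_1)-A(z_2),z_1-z_2\rangle\ge c\,(|z_1|+|z_2|)^{p-2}|z_1-z_2|^2$ for all $z_1\neq z_2$.
\end{lemma}

\begin{proof}
Let $|z_1|\ge|z_2|$ and $z_t=z_1+t(z_2-z_1)$. The map $t\mapsto A(z_t)$ is absolutely continuous, also when the segment meets $0$, where it is a constant vector times $|t-t_0|^{p-2}(t-t_0)$. So the left side is at least $\min\{1,p-1\}\,|z_1-z_2|^2\int_0^1|z_t|^{p-2}\,dt$. If $p\le2$, use $|z_t|\le|z_1|+|z_2|$. If $p>2$, use $|z_t|\ge(1-2t)|z_1|\ge\frac14(|z_1|+|z_2|)$ for $t\le\frac14$.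
\end{proof}

\subsection*{Lorentz spaces}
The set $\{V: g^*(V)>t\}$ is an interval from $0$ to $|\{|g|>t\}|$. Fubini's theorem therefore gives $\int_0^\infty V^{1/n}g^*(V)\,dV/V=n\int_0^\infty|\{|g|>t\}|^{1/n}\,dt$, which is the stated description of $L^{(n,1)}$. Since $g^*$ is nonincreasing, $\int_0^V(U^{1/n}g^*(U))^s\,dU/U\ge\frac ns\,(V^{1/n}g^*(V))^s$. So $V^{1/n}g^*(V)$ is bounded for $g\in L^{(n,s)}$, whence $L^{(n,s)}\subset L^{(n,s')}$ for $s<s'$. We also use the rearrangement inequality $\int_B|g|^q\le\int_0^{|B|}(g^*)^q\,dV$. With $g^*(V)\le CV^{-1/n}$ it shows that $L^{(n,s)}_{\mathrm{loc}}\subset L^q_{\mathrm{loc}}$ for $q<n$.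

\begin{lemma}\label{lem:radial}
Let $\kappa>0$, $0<R\le e^{-\kappa}$, and $g=r^{-1}\ell^{-\kappa}$ on $B_R(0)$. Then $g\in L^{(n,s)}(B_R)$ if and only if $\kappa s>1$. In that case every $f$ with $|f|\le Cg$ lies in $L^{(n,s)}(B_R)$.
\end{lemma}

\begin{proof}
We have $\frac{d}{dr}(r^{-1}\ell^{-\kappa})=r^{-2}\ell^{-\kappa-1}(\kappa-\ell)<0$ for $r<R$, so $g$ is radially decreasing. Hence $g^*(V)$ is the value of $g$ at the radius $r$ with $|B_1|r^n=V$ if $V<|B_R|$, and $0$ otherwise. Substituting,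
\[
\int_0^\infty\big(V^{1/n}g^*(V)\big)^s\frac{dV}V=n|B_1|^{s/n}\int_0^R(rg)^s\,\frac{dr}r=n|B_1|^{s/n}\int_{\log(1/R)}^\infty\ell^{-\kappa s}\,d\ell .
\]
Finally $|f|\le Cg$ implies $f^*\le Cg^*$.
\end{proof}

\section{The plane}\label{sec:plane}

Let $n=2$, $k=1$, $N=1$, $a\equiv1$. A $1$-form $u=u_1\,dx_1+u_2\,dx_2$ has $du=c\,dx_1\wedge dx_2$ with $c=\partial_1u_2-\partial_2u_1$, and for a function $g$,
\[
\delta(g\,dx_1\wedge dx_2)=\partial_2g\,dx_1-\partial_1g\,dx_2
\]
is the rotated gradient. Equation \eqref{eq:pde} says that $f$ is the rotated gradient of $g=A_p(c)$. If $\delta u=0$, then $-\Delta u=\delta du$ is the rotated gradient of $c=A_{p'}(g)$. The whole problem is thus the composition $c=|g|^{p'-2}g$: we know $\nabla g$ and want $\nabla c$.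

If $p\le2$ and $f\in L^{(2,1)}_{\mathrm{loc}}$, then $g$ is continuous by Theorem~\ref{thm:known}, $A_{p'}$ is $C^1$, and the chain rule gives $|\Delta u|=|\nabla c|\le C|\nabla g|=C|f|$ locally. Interior Calder\'on--Zygmund estimates give $u\in W^{2,q}_{\mathrm{loc}}\subset W^{1,2}_{\mathrm{loc}}$ for $1<q<2$, and we are back in the linear case of Section~\ref{sec:intro}: $u\in C^1$. If $p>2$, then $A_{p'}$ is only H\"older continuous of order $\frac1{p-1}$ at $0$, and the argument breaks down where $g$ vanishes. So we look for an example with $du(0)=0$.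

Take $u=\delta(\psi\,dx_1\wedge dx_2)$ for a function $\psi$. Then $\delta u=0$, $c=-\Delta\psi$, and $\nabla u$ consists of all second derivatives of $\psi$. We want $\Delta\psi$ small and $\nabla^2\psi$ unbounded. Try $\psi=\eta(\ell)P$ with $P$ a homogeneous quadratic polynomial and $\eta$ slowly growing. In any dimension $n$, with primes denoting derivatives in $\ell$, we have $\eta_r=-\eta'/r$, $\eta_{rr}=(\eta''+\eta')/r^2$ and $x\cdot\nabla P=2P$, so
\begin{equation}\label{eq:laplace}
\Delta(\eta P)=\Big(\eta_{rr}+\frac{n-1}r\eta_r+\frac4r\eta_r\Big)P+\eta\,\Delta P=\frac{\eta''-(n+2)\eta'}{r^2}\,P+\eta\,\Delta P .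
\end{equation}
The Hessian of $\psi$ contains the term $\eta\nabla^2P$, which is unbounded with $\eta$; the Laplacian loses this term exactly when $P$ is harmonic. With $P=x_1^2-x_2^2$ and $n=2$,
\begin{equation}\label{eq:planar}
c=(4\eta'-\eta'')\frac{P}{r^2},\qquad u(r,0)=-\partial_1\psi(r,0)\,dx_2=(\eta'-2\eta)\,r\,dx_2 ,
\end{equation}
because $\psi(x_1,0)=\eta\,x_1^2$ and $\psi$ is even in $x_2$.

Suppose $0<\eta'\le1$ and $|\eta''|+|\eta'''|\le C\eta'$. By \eqref{eq:planar}, $|u(r,0)|/r$ is unbounded if and only if $\int^\infty\eta'\,d\ell=\infty$. Also $|c|\le C\eta'$ and $|\nabla c|\le C\eta'/r$, so for $p>2$ the chain rule gives $|f|\le C(\eta')^{p-1}/r$. If this majorant decreases in $r$, the computation in Lemma~\ref{lem:radial} shows that it lies in $L^{(2,s)}$ if and only if $\int^\infty(\eta')^{(p-1)s}\,d\ell<\infty$. The two requirements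
\[
\int^\infty\eta'\,d\ell=\infty,\qquad\int^\infty(\eta')^{(p-1)s}\,d\ell<\infty
\]
are incompatible if $(p-1)s\le1$, since then $\eta'\le(\eta')^{(p-1)s}$. If $(p-1)s>1$, the choice $\eta'=1/\ell$, $\eta=\log\ell$, satisfies both. This is the threshold $s=\frac1{p-1}$, and the form $u$ so obtained is the one of Theorem~\ref{thm:counter}, since for $n=2$, $k=1$ we have $Q=(x_1^2-x_2^2)\,dx_1\wedge dx_2$.

\section{The example in all degrees}\label{sec:counter}

In general we take $u=\delta\Phi$ with $\Phi=\eta(\ell)Q$ of degree $k+1$. Then $du=-\Delta\Phi-\delta d\Phi$, and in the plane the last term vanished for reasons of degree. Now $d\Phi=d\eta\wedge Q+\eta\,dQ$ must be made to vanish. As $d\eta$ is a multiple of $x^\flat$, this holds if $Q$ is closed and of the form $x^\flat\wedge h$. We drop the factor $\mathbf{e}$, which changes no norm and commutes with $d$, $\delta$ and $A$.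

\begin{lemma}\label{lem:algebra}
The forms $h$ and $Q$ of Theorem~\ref{thm:counter} satisfy $dQ=0$, $\Delta Q=0$ and $\delta Q=-(n-k+1)h$.
\end{lemma}

\begin{proof}
The $k$-form $h$ is linear in $x$. It is closed, since $h=d(x_1x_2)\wedge dx_3\wedge\cdots$, and coclosed, since $\delta h=-\iota_1(dx_2\wedge dx_3\wedge\cdots)-\iota_2(dx_1\wedge dx_3\wedge\cdots)=0$. As $x^\flat=d(r^2/2)$ is closed, $dQ=-x^\flat\wedge dh=0$. As both factors of $Q$ are linear, $\Delta Q=2\sum_i dx_i\wedge\partial_ih=2\,dh=0$. By \eqref{eq:count} and \eqref{eq:anti},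
\[
\delta Q=-\sum_i\iota_i(dx_i\wedge h)-\sum_i\iota_i(x^\flat\wedge\partial_ih)=-(n-k)h-\sum_ix_i\partial_ih+x^\flat\wedge\sum_i\iota_i\partial_ih ,
\]
and $\sum_ix_i\partial_ih=h$, $\sum_i\iota_i\partial_ih=-\delta h=0$.
\end{proof}

All computations below are made away from the origin. The origin carries no distributional mass, for the following reason.

\begin{lemma}\label{lem:removable}
Let $G\in C^1(B_R\setminus\{0\})$ be bounded with $\nabla G\in L^1(B_R)$. Then the classical gradient of $G$ is its distributional gradient in $B_R$.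
\end{lemma}

\begin{proof}
Integrate $\int G\,\partial_i\varphi$ by parts over $B_R\setminus B_\rho$, for $\varphi\in C_c^\infty(B_R)$. The boundary term is at most $C\rho^{n-1}\sup|G|\sup|\varphi|$, which tends to $0$ with $\rho$ because $n\ge2$.
\end{proof}

\begin{proposition}\label{prop:u}
Let $B=B_{e^{-2}}(0)$ and $u=\delta(\log\ell\;Q)$, $u(0)=0$. Then $u$ is continuous in $B$ and smooth in $B\setminus\{0\}$, $u\in W^{1,\mu}(B)$ for all $\mu<\infty$, $\delta u=0$ in $B$,
\begin{equation}\label{eq:sizes}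
|du|\le C\ell^{-1},\qquad|\nabla du|\le Cr^{-1}\ell^{-1}\qquad\text{in }B\setminus\{0\},
\end{equation}
and $u$ is not Lipschitz in any neighborhood of $0$.
\end{proposition}

\begin{proof}
Let $\eta=\log\ell$ and $\Phi=\eta Q$; in $B\setminus\{0\}$ we have $\ell>2$, and $\Phi$ is smooth and closed. So $\delta u=0$ there, and \eqref{eq:laplace}, applied to each component of $Q$, together with $\Delta Q=0$ gives
\begin{equation}\label{eq:du}
du=d\delta\Phi=-\Delta\Phi=\Big(\frac{n+2}\ell+\frac1{\ell^2}\Big)\frac{Q}{r^2}.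
\end{equation}
The form $Q/r^2$ is smooth and homogeneous of degree $0$, so it is bounded with gradient $O(r^{-1})$; the scalar factor is $O(\ell^{-1})$ with gradient $O(r^{-1}\ell^{-2})$. This is \eqref{eq:sizes}. Next, $\delta(\eta Q)=-\iota_{\nabla\eta}Q+\eta\,\delta Q$, $\nabla\eta=-\eta'x/r^2$, and $\iota_xQ=r^2h-x^\flat\wedge\iota_xh$ by \eqref{eq:anti}. With Lemma~\ref{lem:algebra},
\begin{equation}\label{eq:u}
u=\frac1\ell\,\big(h-r^{-2}x^\flat\wedge\iota_xh\big)-(n-k+1)\,(\log\ell)\,h .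
\end{equation}
Both $h$ and $r^{-2}x^\flat\wedge\iota_xh$ are smooth off $0$ and homogeneous of degree $1$, and the gradients of $1/\ell$ and $\log\ell$ are $O(r^{-1})$. Hence $|u|\le Cr(1+\log\ell)$ and $|\nabla u|\le C(1+\log\ell)$. So $u$ is continuous at $0$, and $\nabla u\in L^\mu(B)$ for all $\mu<\infty$ because $\log\ell\le\ell$. By Lemma~\ref{lem:removable}, $u\in W^{1,\mu}(B)$ with its classical derivatives, and $\delta u=0$ in $B$.

At $x=(r,0,\dots,0)$ we have $h=r\,dx_2\wedge dx_3\wedge\dots\wedge dx_{k+1}$ and $\iota_xh=0$, so \eqref{eq:u} gives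
\[
\frac{|u(x)-u(0)|}{|x|}=\Big|\frac1\ell-(n-k+1)\log\ell\Big|\longrightarrow\infty\qquad(r\downarrow0). \qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
As $p>2$, $\Omega\subset B$, and only the equation remains. Let $G=A(du)$. Since $A\in C^1$ with $|DA(z)|\le(p-1)|z|^{p-2}$, the form $G$ is bounded and $C^1$ off $0$, and \eqref{eq:sizes} gives $|\nabla G|\le C\ell^{-(p-2)}\,r^{-1}\ell^{-1}=Cr^{-1}\ell^{-(p-1)}$, which is integrable. By Lemma~\ref{lem:removable}, \eqref{eq:weak} holds with $f=\delta G$ computed off $0$, and $|f|\le Cr^{-1}\ell^{-(p-1)}$. Lemma~\ref{lem:radial} with $\kappa=p-1$, $R=e^{-p}$ gives $f\in L^{(n,s)}(\Omega)$ for $s>\frac1{p-1}$, and $s=1$ is allowed because $p>2$.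
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(ii)]
For $p>2$ this is Theorem~\ref{thm:counter}. For $p\le2$ the degeneracy $du(0)=0$ no longer helps, since $|DA(z)|$ does not become small near $0$; we move $du$ away from $0$, where the equation behaves like a linear one. Let $u$ be as in Proposition~\ref{prop:u}, let $\lambda\ne0$ be a constant $(k+1)$-form (both tensored with $\mathbf{e}$), and let $\tilde u=u+\pi_\lambda$. By \eqref{eq:linpot}, $\tilde u$ is coclosed, $d\tilde u=\lambda+du$, and $\tilde u$ is not Lipschitz near $0$. Choose $R\le e^{-2}$ so small that $|du|\le\frac12|\lambda|$ in $\Omega=B_R$. Then $d\tilde u$ takes values in the annulus $\frac12|\lambda|\le|z|\le\frac32|\lambda|$, near which $A$ is smooth with bounded derivative. So $G=A(d\tilde u)$ is bounded and $C^1$ off $0$, with $|\nabla G|\le C|\nabla du|\le Cr^{-1}\ell^{-1}$. By Lemma~\ref{lem:removable}, $\tilde u$ is a weak solution with $f=\delta G$, and Lemma~\ref{lem:radial} with $\kappa=1$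 gives $f\in L^{(n,s)}(\Omega)$ for all $s>1=s_p$.
\end{proof}

\section{From $du$ to $\nabla u$}\label{sec:reduction}

We turn to Theorem~\ref{thm:sharp}(i) and first isolate the property of $du$ that makes $\nabla u$ continuous. For a ball $B$ let
\[
(g)_B=\frac1{|B|}\int_Bg\,dx,\qquad\|g\|_{\mu,B}=\Big(\frac1{|B|}\int_B|g|^\mu\,dx\Big)^{1/\mu}
\]
be the mean and the normalized norm. The latter is nondecreasing in $\mu$, and $\|g\|_{\mu,B'}\le(|B|/|B'|)^{1/\mu}\|g\|_{\mu,B}$ for $B'\subset B$. From now on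
\[
m=\min\{p,2\}\in(1,2],\qquad E(G;x,\rho)=\|G-(G)_{B_\rho(x)}\|_{m,B_\rho(x)} ;
\]
the reason for this exponent appears in Section~\ref{sec:comp}. When the center is fixed we write $E(G;\rho)$ and $(G)_\rho$. The \emph{excess} $E$ is subadditive in $G$ and unchanged by adding constants. For every constant $c$ and $0<\theta\le1$,
\begin{equation}\label{eq:exc}
E(G;\theta\rho)\le2\|G-c\|_{m,B_{\theta\rho}}\le2\theta^{-n/m}\|G-c\|_{m,B_\rho},\qquad|(G)_{\theta\rho}-(G)_\rho|\le\theta^{-n/m}E(G;\rho).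
\end{equation}
In particular $E(G;\theta\rho)\le2\theta^{-n/m}E(G;\rho)$. We shall twice use that finite numbers $a_j,e_j\ge0$ satisfy
\begin{equation}\label{eq:iter}
a_{j+1}\le\tfrac12a_j+e_j\ \ (j\ge0)\quad\Longrightarrow\quad\sum_{j\ge0}a_j\le2a_0+2\sum_{j\ge0}e_j ,
\end{equation}
as one sees by summing over $j<J$ and absorbing half of the partial sum.

To compare $\nabla u$ with $du$ we need to solve $dz=H$, $\delta z=0$ with an estimate for the full gradient. We start from the Poincar\'e lemma in Sobolev spaces; here and below, results quoted for scalar forms are applied to each component.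

\begin{lemma}[\cite{IL}]\label{lem:IL}
On a ball $B$ there is a linear operator $T$, independent of $\mu\in(1,\infty)$, such that $dTH=H$ and $\|\nabla TH\|_{L^\mu(B)}\le C\|H\|_{L^\mu(B)}$ for all closed $H\in L^\mu(B;\Lambda^{k+1})$.
\end{lemma}

\begin{lemma}[Coclosed potential]\label{lem:potential}
For every ball $B$ and every closed $H\in L^\mu(B;\Lambda^{k+1})$, $1<\mu<\infty$, there is $z\in W^{1,\mu}(B;\Lambda^k)$ with $dz=H$, $\delta z=0$ and $\|\nabla z\|_{\mu,B}\le C\|H\|_{\mu,B}$, where $C$ does not depend on $B$. The map $H\mapsto z$ does not depend on $\mu$.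
\end{lemma}

\begin{proof}
By translation and scaling let $B=B_1(0)$. Let $Z=TH-(TH)_B$; the Poincar\'e inequality gives $\|Z\|_{W^{1,\mu}(B)}\le C\|H\|_{L^\mu(B)}$. Extend each component by $\tilde Z(x)=\zeta(x)Z(x/|x|^2)$ for $|x|>1$, with a fixed $\zeta\in C_c^\infty(B_2)$ equal to $1$ on $B_1$. Then $\tilde Z\in W^{1,\mu}(\mathbb{R}^n)$, and $Y=d\tilde Z$ is closed, compactly supported, equal to $H$ in $B$, and $\|Y\|_{L^\mu}\le C\|H\|_{L^\mu(B)}$. Let $\Gamma$ be the fundamental solution of $-\Delta$ and $z=\delta(\Gamma*Y)$. Then $\delta z=0$, and since $d(\Gamma*Y)=\Gamma*dY=0$, we get $dz=-\Delta(\Gamma*Y)=Y$. The Calder\'on--Zygmund estimate $\|\nabla^2(\Gamma*Y)\|_{L^\mu}\le C\|Y\|_{L^\mu}$ bounds $\nabla z$, and $z\in L^\mu(B)$ because $\nabla\Gamma$ is locally integrable.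
\end{proof}

\begin{proposition}\label{prop:reduction}
Let $u\in W^{1,m}_{\mathrm{loc}}(\Omega;\Lambda^k)$ be coclosed, let $K\subset\Omega$ be compact, $\vartheta\in(0,1)$, and let $\rho_0>0$ be smaller than the distance from $K$ to $\mathbb{R}^n\setminus\Omega$. If
\begin{equation}\label{eq:summable}
\sum_{j\ge0}\ \sup_{x\in K}E(du;x,\vartheta^j\rho_0)<\infty ,
\end{equation}
then $\nabla u$ coincides almost everywhere in $K$ with a continuous function on $K$.
\end{proposition}

\begin{proof}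
Fix $x\in K$, $\rho\le\rho_0$, $B=B_\rho(x)$, and $\lambda=(du)_B$. Let $z$ be the potential of $du-\lambda$ from Lemma~\ref{lem:potential}, so $\|\nabla z\|_{m,B}\le CE(du;\rho)$. The form $u_0=u-z-\pi_\lambda$ has $du_0=0$ by \eqref{eq:linpot}, and $\delta u_0=0$ because $\delta u=0$; this is the only place where that hypothesis enters. So $\Delta u_0=0$ in distributions, and the components of $u_0$ and of $\nabla u_0$ are harmonic functions (Weyl's lemma). A harmonic $g$ satisfies $\sup_{B_{\rho/2}}|\nabla g|\le C\rho^{-1}\|g-(g)_\rho\|_{1,B_\rho}$, hence $E(g;\theta\rho)\le C\theta E(g;\rho)$ for $\theta\le\frac12$. Since $\nabla u-\nabla u_0-\nabla z$ is constant, subadditivity and \eqref{eq:exc} give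
\begin{align*}
E(\nabla u;\theta\rho)&\le C\theta E(\nabla u_0;\rho)+2\theta^{-n/m}\|\nabla z\|_{m,B}\\
&\le C\theta\,E(\nabla u;\rho)+(2C\theta+2\theta^{-n/m})\|\nabla z\|_{m,B}.
\end{align*}
Choose $\theta=\vartheta^J\le\frac12$, $J\in\mathbb{N}$, with $C\theta\le\frac12$, and let $a_j=\sup_{x\in K}E(\nabla u;x,\theta^j\rho_0)$. Then $a_0<\infty$, since all balls $B_{\rho_0}(x)$ lie in one compact subset of $\Omega$, and $a_{j+1}\le\frac12a_j+C\sup_{x\in K}E(du;x,\vartheta^{Jj}\rho_0)$. By \eqref{eq:iter} and \eqref{eq:summable}, $\sum_ja_j<\infty$. The functions $g_j(x)=(\nabla u)_{B_{\theta^j\rho_0}(x)}$ are continuous on $K$, and $\sup_K|g_{j+1}-g_j|\le\theta^{-n/m}a_j$ by \eqref{eq:exc}. So they converge uniformly to a continuous function, which equals $\nabla u$ at every Lebesgue point in $K$.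
\end{proof}

It remains to prove \eqref{eq:summable}. We shall show that the excess of $du$ halves from one scale to the next, up to an error controlled by $\omega$ and $f$; this comes from comparing $u$ on each ball with a solution of the homogeneous equation.

\section{Excess decay for $p$-harmonic fields}\label{sec:homog}

Call $F\in L^p(B;\Lambda^j)$ a \emph{$p$-harmonic field} if $dF=0$ and $\delta A_p(F)=0$ in distributions. This class is invariant under translations, dilations $F(\rho\,\cdot)$, and multiplication by constants. We write $[\,\cdot\,]_{\alpha,B}$ for the H\"older seminorm.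

\begin{lemma}\label{lem:uhl}
There are $\alpha\in(0,1)$ and $C$, depending on $n,N,p$, such that every $p$-harmonic field $F$ of degree $1\le j\le n$ on $B_\rho(x)$ satisfies $\sup_{B_{\rho/2}(x)}|F|+\rho^\alpha[F]_{\alpha,B_{\rho/2}(x)}\le C\|F\|_{p,B_\rho(x)}$.
\end{lemma}

\begin{proof}
By the invariances we may take $B_\rho(x)=B_1$ and $\|F\|_{p,B_1}=1$. For $p\ge2$ we quote Uhlenbeck \cite{Uhl}, whose result is for elliptic complexes and hence covers $\mathbb{R}^N$-valued forms, and Hamburger \cite{Ham}. The case $p<2$ reduces to $p'>2$ by duality. The Hodge star is an isometry $\star\colon\Lambda^j\to\Lambda^{n-j}$ with $d\star=\pm\star\delta$ and $\delta\star=\pm\star d$. Let $G=\star A_p(F)$. Then $\|G\|_{p',B_1}=1$ and $dG=\pm\star\delta A_p(F)=0$; moreover $A_{p'}(G)=\star A_{p'}(A_p(F))=\star F$, so $\delta A_{p'}(G)=\pm\star dF=0$. Thus $G$ is a $p'$-harmonic field of degree $n-j$ (a constant if $j=n$), and $\|G\|_{C^{0,\alpha}(B_{1/2})}\le C$. Since $A_{p'}$ is $C^1$, hence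 Lipschitz on bounded sets, the same holds for $\star F=A_{p'}(G)$.
\end{proof}

Lemma~\ref{lem:uhl} falls short of what we need in two ways: its right side has exponent $p$ rather than $m$, and it measures the size of $F$ rather than its oscillation. The exponent is lowered by a standard iteration, and the oscillation is reached by linearizing, for which we need Schauder estimates.

\begin{lemma}[{\cite[Lemma 6.1]{Giu}}]\label{lem:giusti}
Let $I\ge0$ be bounded on $[R_0,R_1]$ and satisfy $I(\rho)\le\frac12I(R)+a_1(R-\rho)^{-b}+a_2$ for $R_0\le\rho<R\le R_1$. Then $I(R_0)\le C(b)\big[a_1(R_1-R_0)^{-b}+a_2\big]$.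
\end{lemma}

\begin{lemma}\label{lem:lower}
Let $0<m<\mu$ and let $g\ge0$ be locally bounded on a ball $B_R$, with $g(x)\le\Theta\|g\|_{\mu,B_\rho(x)}$ whenever $B_\rho(x)\subset B_R$. Then $\sup_{B_{R/2}}g\le C(n,m,\mu,\Theta)\|g\|_{m,B_R}$.
\end{lemma}

\begin{proof}
Let $R=1$ and $\frac12\le\rho<\rho'\le\frac34$. The hypothesis on the balls $B_{\rho'-\rho}(x)\subset B_{\rho'}$, $x\in B_\rho$, and Young's inequality with exponents $\frac\mu{\mu-m}$ and $\frac\mu m$ give
\[
\sup_{B_\rho}g\le\frac{\Theta}{(\rho'-\rho)^{n/\mu}}\Big(\sup_{B_{\rho'}}g\Big)^{1-m/\mu}\|g\|_{m,B_1}^{m/\mu}\le\frac12\sup_{B_{\rho'}}g+\frac{C}{(\rho'-\rho)^{n/m}}\|g\|_{m,B_1}.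
\]
Apply Lemma~\ref{lem:giusti} on $[\frac12,\frac34]$.
\end{proof}

A linear system $\int\langle\mathbb{A}(x)\nabla z,\nabla\varphi\rangle=0$ for vector-valued $z$ is \emph{Legendre--Hadamard elliptic} if $\langle\mathbb{A}(x)(\zeta\otimes\xi),\zeta\otimes\xi\rangle\ge\nu|\zeta|^2|\xi|^2$ for some $\nu>0$, all $\xi\in\mathbb{R}^n$ and all $\zeta$ in the target; positivity is required on rank-one matrices only.

\begin{lemma}[Schauder estimate; see {\cite[Ch.~5]{GM}}]\label{lem:schauder}
Let $\rho\le1$ and let $z\in W^{1,2}(B_\rho)$ be a weak solution of such a system with $\mathbb{A}\in C^{0,\alpha}(B_\rho)$. Then $\sup_{B_{\rho/2}}|\nabla z|+\rho^\alpha[\nabla z]_{\alpha,B_{\rho/2}}\le C\|\nabla z\|_{2,B_\rho}$, with $C$ depending on the dimensions, $\alpha$, $\nu$ and $\|\mathbb{A}\|_{C^{0,\alpha}}$.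
\end{lemma}

\begin{proposition}\label{prop:homog}
There are $C,\varepsilon_0>0$ and $\alpha\in(0,1)$, depending on $n,N,k,p$, such that every $p$-harmonic field $F\in L^p(B_r;\Lambda^{k+1})$ satisfies:
\begin{enumerate}
\item[(a)] $E(F;\theta r)\le C\theta^\alpha E(F;r)$ for $0<\theta\le1$;
\item[(b)] if $E(F;r)\le\varepsilon_0|(F)_r|$, then $|F-(F)_r|\le\frac12|(F)_r|$ in $B_{r/8}$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $r=1$, $\lambda=(F)_1$, $E=E(F;1)$. Lemma~\ref{lem:uhl} on all balls in $B_1$ gives the hypothesis of Lemma~\ref{lem:lower} for $g=|F|$ with $\mu=p$, so $\sup_{B_{1/2}}|F|\le C\|F\|_{m,B_1}$ (if $m=p$ this is Lemma~\ref{lem:uhl} itself). Lemma~\ref{lem:uhl} on $B_{1/2}$ then gives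
\begin{equation}\label{eq:holder}
[F]_{\alpha,B_{1/4}}\le C\|F\|_{m,B_1}\le C_1(|\lambda|+E).
\end{equation}

(b) Let $E\le\varepsilon_0|\lambda|$ with $\varepsilon_0\le1$. For $x\in B_{1/8}$ and $\rho\le\frac18$ we have $B_\rho(x)\subset B_{1/4}$, so
\[
|F(x)-\lambda|\le\|F(x)-F\|_{m,B_\rho(x)}+\|F-\lambda\|_{m,B_\rho(x)}\le\big(2C_1\rho^\alpha+\rho^{-n/m}\varepsilon_0\big)|\lambda| .
\]
Choose $\rho$ with $2C_1\rho^\alpha\le\frac14$, then $\varepsilon_0$ with $\rho^{-n/m}\varepsilon_0\le\frac14$.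

(a) By \eqref{eq:exc} it suffices to treat $\theta\le\frac1{32}$, and for this it suffices to show $[F]_{\alpha,B_{1/32}}\le CE$. If $E>\varepsilon_0|\lambda|$, this is \eqref{eq:holder}. Let $E\le\varepsilon_0|\lambda|$. If $\lambda=0$, then $F=0$; otherwise normalize $|\lambda|=1$. Put $H=F-\lambda$. In $B_{1/8}$ we have $|H|\le\frac12$ by (b) and $[H]_\alpha\le2C_1$ by \eqref{eq:holder}. Write
\[
A(F)-A(\lambda)=\mathbb{B}H,\qquad\mathbb{B}(x)=\int_0^1DA(\lambda+tH(x))\,dt .
\]
The arguments of $DA$ lie in the ball $|z-\lambda|\le\frac12$, on which $DA$ is Lipschitz, symmetric, bounded, and bounded below by some $\nu\in(0,1]$. So $\mathbb{B}\ge\nu$ and $\|\mathbb{B}\|_{C^{0,\alpha}(B_{1/8})}\le C$, and $H$ solves the linear equations $dH=0$, $\delta(\mathbb{B}H)=0$.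

The system $\delta(\mathbb{B}\,dz)=0$ for a potential of $H$ is not elliptic, since its symbol vanishes on $\zeta$ with $\xi\wedge\zeta=0$; a coclosed potential repairs this. On $B_\rho(x)\subset B_{1/8}$ let $z$ be given by Lemma~\ref{lem:potential} with $\mu=2$. Then $\int\langle\mathbb{B}\,dz,d\varphi\rangle+\langle\delta z,\delta\varphi\rangle=0$ for all $\varphi\in C_c^\infty(B_\rho(x);\Lambda^k)$. For a gradient $\zeta\otimes\xi$, the operators $d$ and $\delta$ produce $\xi\wedge\zeta$ and $-\iota_\xi\zeta$, and by \eqref{eq:pyth}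
\[
\langle\mathbb{B}(\xi\wedge\zeta),\xi\wedge\zeta\rangle+|\iota_\xi\zeta|^2\ge\nu\big(|\xi\wedge\zeta|^2+|\iota_\xi\zeta|^2\big)=\nu|\xi|^2|\zeta|^2 .
\]
Lemmas~\ref{lem:schauder} and~\ref{lem:potential} give
\begin{equation}\label{eq:Hest}
\sup_{B_{\rho/2}(x)}|H|+\rho^\alpha[H]_{\alpha,B_{\rho/2}(x)}\le C\|H\|_{2,B_\rho(x)}\qquad\text{whenever }B_\rho(x)\subset B_{1/8}.
\end{equation}
Lemma~\ref{lem:lower} with $\mu=2$ (or \eqref{eq:Hest} directly if $m=2$) yields $\sup_{B_{1/16}}|H|\le C\|H\|_{m,B_{1/8}}\le CE$, and \eqref{eq:Hest} on $B_{1/16}$ yields $[H]_{\alpha,B_{1/32}}\le CE$.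
\end{proof}

\section{Excess decay for $du$}\label{sec:comp}

Let $a,u,f$ be as in Theorem~\ref{thm:sharp}(i). Theorem~\ref{thm:known} applies: $f\in L^{(n,1)}_{\mathrm{loc}}$ because $s_p\le1$, and $\delta f=0$ follows from \eqref{eq:weak} with $\varphi=d\chi$. So $F=du$ is continuous; we use only that it is locally bounded. Fix a compact $K\subset\Omega$ and an open $\Omega'\supset K$ whose closure is a compact subset of $\Omega$, and let $M=1+\sup_{\Omega'}|F|$. Constants $C$ depend only on $n,N,k,p,\gamma,L$.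

The term $\int\langle f,w\rangle$ will be estimated by duality with the Sobolev inequality. Let $\frac1q=1-\frac1p+\frac1n$ if $p<n$, so that $q'=\frac{np}{n-p}$, and $q=\frac{n+1}2$ if $p\ge n$. In both cases $1<q<n$ (in the first, $q<n$ exactly because $p>1$), and
\begin{equation}\label{eq:sob}
\|w\|_{q',B_r}\le Cr\|\nabla w\|_{p,B_r}
\end{equation}
for $w\in W^{1,p}_0(B_r)$ and for $w\in W^{1,p}(B_r)$ of mean zero. Since $aA(F)\in L^{p'}(\Omega')$ and $f\in L^q(\Omega')$, \eqref{eq:sob} and density show that \eqref{eq:weak} holds for all $\varphi\in W^{1,p}_0(B;\Lambda^k)$ when $B\subset\Omega'$ is a ball. The scale-invariant size of $f$ is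
\[
\sigma(x,r)=r\|f\|_{q,B_r(x)} .
\]
Multiplying $u$ by $c>0$ multiplies $f$ by $c^{p-1}$, so $\sigma^{1/(p-1)}$ has the homogeneity of $du$ and is the natural error where $du$ is small, while the error is of order $\sigma$ where $|du|\sim1$ and the equation is essentially linear. For small $\sigma$ the larger of the two is $\sigma^{s_p}$.

\begin{proposition}\label{prop:decay}
There are $\vartheta\in(0,1)$, $C$, and $\rho_1>0$ (the last depending also on $\omega$, $K$, $\Omega'$) such that for $x\in K$ and $\rho\le\rho_1$ we have $B_\rho(x)\subset\Omega'$ and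
\begin{equation}\label{eq:decay}
E(F;x,\vartheta\rho)\le\tfrac12E(F;x,\rho)+CM\big(\omega(\rho)+\sigma(x,\rho)^{s_p}\big).
\end{equation}
\end{proposition}

\subsection*{The comparison map}
The energy $\int|dv|^p$ does not control $\nabla v$, so neither the existence of a minimizer nor the use of \eqref{eq:sob} is automatic. Both rest on the following choice of gauge with zero boundary values.

\begin{lemma}[\cite{CM}]\label{lem:CM}
For a ball $B$, $1<\mu<\infty$ and $w\in W^{1,\mu}_0(B;\Lambda^k)$ there is $\tilde w\in W^{1,\mu}_0(B;\Lambda^k)$ with $d\tilde w=dw$ and $\|\nabla\tilde w\|_{\mu,B}\le C\|dw\|_{\mu,B}$, where $C$ does not depend on $B$.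
\end{lemma}

\begin{lemma}\label{lem:comp}
Let $B=B_r(x_0)\subset\Omega'$. There is $w\in W^{1,p}_0(B;\Lambda^k)$ such that, with $v=u-w$, the form $dv$ is a $p$-harmonic field in $B$, $\|dv\|_{p,B}\le\|F\|_{p,B}$, and the quantities
\[
W=|F|+|dv|,\qquad X=\|dw\|_{p,B},\qquad Y=\big(W^{p-2}|dw|^2\big)_B
\]
(the integrand is $0$ where $W=0$) satisfy $Y<\infty$ and
\begin{equation}\label{eq:energy}
Y\le C\omega(r)\big(|F|^{p-1}|dw|\big)_B+C\sigma(x_0,r)X .
\end{equation}
\end{lemma}

\begin{proof}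
The subspace $\{dw:w\in W^{1,p}_0(B)\}$ of $L^p(B)$ is closed: if $dw_j\to G$, the forms $\tilde w_j$ of Lemma~\ref{lem:CM} are bounded in $W^{1,p}_0(B)$, and a weak limit $\tilde w$ has $d\tilde w=G$. As $L^p$ is reflexive, the subspace contains a point $dw$ nearest to $F$, and by Lemma~\ref{lem:CM} we may take $\|\nabla w\|_{p,B}\le CX$. Minimality gives $\|dv\|_{p,B}\le\|F\|_{p,B}$ and $\int_B\langle A(dv),d\varphi\rangle=0$ for all $\varphi\in W^{1,p}_0(B)$; and $dv$ is closed. Since $|dw|\le W$, we have $Y\le\|W\|_{p,B}^p<\infty$. Testing both equations with $w$, and writing $a_0=a(x_0)$,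
\[
\int_Ba_0\langle A(F)-A(dv),dw\rangle=\int_B(a_0-a)\langle A(F),dw\rangle+\int_B\langle f,w\rangle .
\]
As $dw=F-dv$, the left side is at least $c\gamma|B|Y$ by Lemma~\ref{lem:mono}. On the right, $|a_0-a|\le\omega(r)$, and $|(\langle f,w\rangle)_B|\le\|f\|_{q,B}\|w\|_{q',B}\le C\sigma(x_0,r)X$ by \eqref{eq:sob}.
\end{proof}

\subsection*{The case $p\le2$}
Here $m=p$, $s_p=1$, and the weight $W^{p-2}$ is large where $W$ is small, so an upper bound for $W$ suffices. Let $\rho_1=\operatorname{dist}(K,\partial\Omega')$, $x_0\in K$, $r\le\rho_1$. Writing $|dw|^p=(W^{p-2}|dw|^2)^{p/2}\,W^{p(2-p)/2}$, H\"older's inequality gives $X^2\le Y\|W\|_{p,B}^{2-p}\le(2M)^{2-p}Y$. By \eqref{eq:energy}, $Y\le C(\omega(r)M^{p-1}+\sigma(x_0,r))X$. Hence $X\le CM(\omega(r)+\sigma(x_0,r))$, as $M^{2-p}\le M$. By \eqref{eq:exc} and Proposition~\ref{prop:homog}(a),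
\[
E(F;\theta r)\le E(dv;\theta r)+2\theta^{-n/p}X\le C\theta^\alpha\big(E(F;r)+2X\big)+2\theta^{-n/p}X ,
\]
and any $\vartheta=\theta<1$ with $C\theta^\alpha\le\frac12$ gives \eqref{eq:decay}.

\subsection*{The case $p>2$: the difficulty}
Now $m=2$, $s_p=\frac1{p-1}$; put $\tau(x,r)=\sigma(x,r)^{1/(p-1)}$. Let $S=\|F\|_{p,B}$, $\omega=\omega(r)$, $\sigma=\sigma(x_0,r)$. Since $|F|\le W$, we have $|F|^{p-1}|dw|\le W^{(p-2)/2}|dw|\cdot|F|^{p/2}$, so the first term in \eqref{eq:energy} is at most $\frac14Y+C\omega^2S^p$. Since $|dw|\le W$, we have $X^p\le Y$, so the second is at most $\frac14Y+C\sigma^{p'}$. As $\sigma^{p'}=\tau^p$,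
\begin{equation}\label{eq:XY}
Y\le C\big(\omega^2S^p+\tau(x_0,r)^p\big),\qquad X\le C\big(\omega^{2/p}S+\tau(x_0,r)\big).
\end{equation}
With $S\le M$ the second bound would give the error $\omega^{2/p}$, which need not satisfy a Dini condition: for $\omega=\ell^{-\kappa}$ with $1<\kappa\le p/2$ it does not. The way out depends on the mean of $F$. If the mean is dominated by the excess or by $\tau$, then so is $S$, and $\omega^{2/p}$ is merely a small or bounded factor. Otherwise $W$ is bounded below on a smaller ball, and the first bound in \eqref{eq:XY} controls $dw$ linearly in $\omega$, but only in $L^2$. This is why the excess is taken in $L^2$, and the price is that the $L^p$ quantity $S$ must be bounded by $L^2$ quantities.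

\begin{lemma}[Reverse H\"older inequality]\label{lem:reverse}
Let $p>2$ and $B_{2r}(x_0)\subset\Omega'$. Then $\|F\|_{p,B_r(x_0)}\le C\|F\|_{2,B_{2r}(x_0)}+C\tau(x_0,2r)$.
\end{lemma}

\begin{proof}
Replacing $u,a,f$ by $r^{-1}u(x_0+r\,\cdot)$, $a(x_0+r\,\cdot)$, $rf(x_0+r\,\cdot)$, we may take $x_0=0$, $r=1$; only the bounds $\gamma\le a\le L$ are used. Let $1\le\rho<R\le2$. The usual test function, a cutoff times $u$ minus a constant, would bring in $\nabla u$, which we cannot estimate by $F$; so we replace $u$ by the potential $z$ of $F$ on $B_R$ from Lemma~\ref{lem:potential}, minus its mean. Let $\frac1{p_*}=\frac1p+\frac1n$; then $p_*>1$ because $p>2$ and $n\ge2$. The same $z$ obeys the estimates for $\mu=p_*$ and $\mu=p$, so the Sobolev--Poincar\'e inequality and \eqref{eq:sob} give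
\[
\|z\|_{L^p(B_R)}\le C\|F\|_{L^{p_*}(B_R)},\qquad\|z\|_{L^{q'}(B_R)}\le C\|F\|_{L^p(B_R)} .
\]
Let $\zeta\in C_c^\infty(B_R)$, $0\le\zeta\le1$, $\zeta=1$ on $B_\rho$, $|\nabla\zeta|\le\frac2{R-\rho}$. Testing with $\varphi=\zeta^pz\in W^{1,p}_0(B_R)$, for which $d\varphi=\zeta^pF+p\zeta^{p-1}d\zeta\wedge z$, gives
\[
\gamma\int\zeta^p|F|^p\le Lp\int(\zeta|F|)^{p-1}|\nabla\zeta||z|+\|f\|_{L^q(B_2)}\|z\|_{L^{q'}(B_R)} .
\]
By Young's inequality the first term is at most $\frac\gamma2\int\zeta^p|F|^p+C\int|\nabla\zeta|^p|z|^p$. With $I(\rho)=\int_{B_\rho}|F|^p$,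
\[
I(\rho)\le\frac C{(R-\rho)^p}\|F\|^p_{L^{p_*}(B_R)}+C\|f\|_{L^q(B_2)}I(R)^{1/p} .
\]
The last term is at most $\frac14I(R)+C\|f\|^{p'}_{L^q(B_2)}$. If $p_*\le2$, then $\|F\|_{L^{p_*}(B_R)}\le C\|F\|_{L^2(B_2)}$; put $b=p$. If $2<p_*<p$, interpolation gives $\|F\|^p_{L^{p_*}(B_R)}\le\|F\|_{L^2(B_2)}^{\beta p}I(R)^{1-\beta}$ with $\beta\in(0,1)$, and Young's inequality bounds the first term by $\frac14I(R)+C(R-\rho)^{-b}\|F\|^p_{L^2(B_2)}$ with $b=p/\beta$. In both cases
\[
I(\rho)\le\tfrac12I(R)+C(R-\rho)^{-b}\|F\|^p_{L^2(B_2)}+C\|f\|^{p'}_{L^q(B_2)} .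
\]
Lemma~\ref{lem:giusti} on $[1,2]$ bounds $I(1)$; take $p$-th roots and note $p'/p=\frac1{p-1}$.
\end{proof}

\subsection*{The case $p>2$: three regimes}
Let $x_0\in K$, $2r\le\operatorname{dist}(K,\partial\Omega')$, $B=B_r(x_0)$, with $w,v$ from Lemma~\ref{lem:comp}. All balls are centered at $x_0$. Write
\[
E=E(F;2r),\qquad\lambda=(F)_{2r},\qquad\tau=\tau(x_0,2r),\qquad Z=\|dw\|_{2,B_{r/8}} .
\]
Then $\tau(x_0,r)\le C\tau$, so \eqref{eq:XY} holds with $\tau$; also $Z\le8^{n/2}X$, and Lemma~\ref{lem:reverse} gives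
\begin{equation}\label{eq:S}
S\le C(|\lambda|+E+\tau).
\end{equation}
For $\theta\le\frac18$, \eqref{eq:exc} and Proposition~\ref{prop:homog}(a) on $B_{r/8}$ give
\[
E(F;\theta r)\le C(8\theta)^\alpha E(dv;r/8)+2(8\theta)^{-n/2}Z,\qquad E(dv;r/8)\le E(F;r/8)+2Z\le CE+2Z .
\]
Fixing $\theta<\frac18$ small enough, we obtain
\begin{equation}\label{eq:quarter}
E(F;\theta r)\le\tfrac14E+C_2Z .
\end{equation}
It remains to bound $Z$. Let $\varepsilon\in(0,1]$; it is fixed in Case 3 in terms of $n,N,k,p,\gamma,L$. Recall that $\omega\le L$, and that $\omega(r)\to0$ as $r\to0$ because $\omega$ is monotone and Dini.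

\emph{Case 1: $E>\varepsilon|\lambda|$.} By \eqref{eq:S}, $S\le C_\varepsilon(E+\tau)$, so $Z\le C_\varepsilon(\omega^{2/p}E+\tau)$ by \eqref{eq:XY}. For $r$ so small that $C_2C_\varepsilon\omega^{2/p}\le\frac14$, \eqref{eq:quarter} gives $E(F;\theta r)\le\frac12E+C_2C_\varepsilon\tau$.

\emph{Case 2: $E\le\varepsilon|\lambda|\le\tau$.} By \eqref{eq:S}, $S\le C_\varepsilon\tau$, so $Z\le C_\varepsilon\tau$ by \eqref{eq:XY}.

\emph{Case 3: $E\le\varepsilon|\lambda|$ and $\tau<\varepsilon|\lambda|$.} Now $S\le C|\lambda|$ and $X\le C(\omega^{2/p}+\varepsilon)|\lambda|$, with $C$ independent of $\varepsilon$. By \eqref{eq:exc}, $|(dv)_r-\lambda|\le X+2^{n/2}E$ and $E(dv;r)\le2^{1+n/2}E+2X$; both are at most $C_3(\omega^{2/p}+\varepsilon)|\lambda|$. With $\varepsilon_0\le 1$ from Proposition~\ref{prop:homog}, fix $\varepsilon$ with $C_3\varepsilon\le\frac14\varepsilon_0$ and restrict $r$ so that $C_3\omega^{2/p}\le\frac14\varepsilon_0$. Then $|(dv)_r|\ge\frac12|\lambda|$ and $E(dv;r)\le\frac12\varepsilon_0|\lambda|\le\varepsilon_0|(dv)_r|$.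 Proposition~\ref{prop:homog}(b) gives $W\ge|dv|\ge\frac14|\lambda|$ in $B_{r/8}$. Therefore, by \eqref{eq:XY} and $\tau\le|\lambda|$,
\[
Z^2\le8^n\Big(\frac{|\lambda|}4\Big)^{2-p}Y\le C\big(\omega^2|\lambda|^2+|\lambda|^{2-p}\tau^p\big)\le C\big(\omega^2|\lambda|^2+\tau^2\big),
\]
so $Z\le C(\omega M+\tau)$.

In all three cases $E(F;\theta r)\le\frac12E(F;2r)+CM(\omega(r)+\tau(x_0,2r))$ for small $r$. Since $\omega(r)\le\omega(2r)$, this is \eqref{eq:decay} with $\rho=2r$, $\vartheta=\theta/2$, and Proposition~\ref{prop:decay} is proved.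

\begin{remark}
For $p>2$ the exponent $\frac1{p-1}$ in \eqref{eq:decay} cannot be raised. In the planar example, $c=(4\ell^{-1}+\ell^{-2})P/r^2$ is odd under $x_1\leftrightarrow x_2$ and so has mean zero on $B_\rho(0)$; the annulus $\rho/2<r<\rho$ gives $E(du;0,\rho)\ge c_0/\log(1/\rho)$ with $c_0>0$, which is not summable along $\rho=\vartheta^j\rho_0$. But $|f|\le Cr^{-1}(\log(1/\rho))^{-(p-1)}$ in $B_\rho(0)$ and $q<n$ give $\sigma(0,\rho)\le C(\log(1/\rho))^{-(p-1)}$, so with a larger exponent \eqref{eq:decay} and \eqref{eq:iter} would make the excess summable.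
\end{remark}

\section{Summation over scales}\label{sec:sum}

So far the Dini condition has entered only through $\omega(r)\to0$ and Theorem~\ref{thm:known}, and the Lorentz condition only through $f\in L^q_{\mathrm{loc}}$ and Theorem~\ref{thm:known}. Their full strength is what makes the errors in \eqref{eq:decay} summable, uniformly in the center.

\begin{lemma}\label{lem:sum}
Let $\vartheta\in(0,1)$, $\rho_0>0$, $\rho_j=\vartheta^j\rho_0$, and $B_{\rho_0}(x)\subset\Omega'$ for $x\in K$. Then $\sum_j\omega(\rho_j)<\infty$ and $\sum_j\sup_{x\in K}\sigma(x,\rho_j)^{s_p}<\infty$.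
\end{lemma}

\begin{proof}
As $\omega$ is nondecreasing, $\omega(\rho_j)\log(1/\vartheta)\le\int_{\rho_j}^{\rho_j/\vartheta}\omega(r)\,dr/r$. The intervals are disjoint and $\omega$ is bounded and Dini, so the first sum is finite.

Let $s=s_p$, let $f^*$ be the rearrangement of the restriction of $f$ to $\Omega'$, and $V_j=|B_{\rho_j}|$. By the rearrangement inequality, $\sigma(x,\rho_j)^s\le|B_1|^{-s/n}\Psi(V_j)$ for all $x\in K$, where
\[
\Psi(V)=V^{s/n}\Big(\frac1V\int_0^V(f^*)^q\,dU\Big)^{s/q}=V^{-s(\frac1q-\frac1n)}\Big(\int_0^V(f^*)^q\,dU\Big)^{s/q}.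
\]
The last factor is nondecreasing in $V$, so $\Psi(V)\ge\vartheta^{ns(\frac1q-\frac1n)}\Psi(V_j)$ for $V_j\le V\le\vartheta^{-n}V_j$. These intervals are disjoint up to endpoints, hence $\sum_j\Psi(V_j)\le C\int_0^\infty\Psi(V)\,dV/V$. Splitting $(0,V)$ dyadically and using that $f^*$ is nonincreasing, $\frac1V\int_0^V(f^*)^q\le\sum_{i\ge1}2^{-i}f^*(2^{-i}V)^q$. Since $s/q\le1$, the power $s/q$ is subadditive, and
\[
\Psi(V)\le\sum_{i\ge1}2^{-is/q}V^{s/n}f^*(2^{-i}V)^s=\sum_{i\ge1}2^{-is(\frac1q-\frac1n)}\Big((2^{-i}V)^{1/n}f^*(2^{-i}V)\Big)^s .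
\]
The measure $dV/V$ is invariant under dilations, so
\[
\int_0^\infty\Psi(V)\frac{dV}V\le\sum_{i\ge1}2^{-is(\frac1q-\frac1n)}\int_0^\infty\big(V^{1/n}f^*(V)\big)^s\frac{dV}V<\infty ,
\]
because $q<n$ and $f\in L^{(n,s)}(\Omega')$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(i)]
Let $K\subset\Omega$ be a closed ball, let $\Omega',M,\vartheta,\rho_1$ be as in Section~\ref{sec:comp}, and put $\rho_0=\rho_1$, $\rho_j=\vartheta^j\rho_0$. Let $a_j=\sup_{x\in K}E(F;x,\rho_j)$ and $e_j=CM(\omega(\rho_j)+\sup_{x\in K}\sigma(x,\rho_j)^{s_p})$. Then $a_0\le2M$, $a_{j+1}\le\frac12a_j+e_j$ by Proposition~\ref{prop:decay}, and $\sum_je_j<\infty$ by Lemma~\ref{lem:sum}. By \eqref{eq:iter}, condition \eqref{eq:summable} holds. Since $m\le p$, we have $u\in W^{1,m}_{\mathrm{loc}}(\Omega)$, and $\rho_0$ is less than the distance from $K$ to $\mathbb{R}^n\setminus\Omega$ because the closure of $\Omega'$ is a compact subset of $\Omega$. Proposition~\ref{prop:reduction} shows that $\nabla u$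 agrees almost everywhere in $K$ with a continuous function. As $K$ is arbitrary, the weak gradient of $u$ has a continuous representative in $\Omega$, that is, $u\in C^1(\Omega)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CM} Costabel and McIntosh, Math. Z. 265 (2010).

\bibitem{GM} Giaquinta and Martinazzi, \emph{An Introduction to the Regularity Theory for Elliptic Systems\ldots}

\bibitem{Giu} Giusti, \emph{Direct Methods}.

\bibitem{Ham} Hamburger, J. reine angew. Math. 431 (1992).

\bibitem{IL} Iwaniec and Lutoborski, ARMA 125 (1993).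

\bibitem{Sil} Swarnendu Sil, \emph{Nonlinear Stein theorem for differential forms}, arXiv:1810.00923 (2018).

\bibitem{Uhl} Uhlenbeck, Acta Math. 138 (1977).

\end{thebibliography}
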